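# Evaluating exponential maps at their invariants, and the equality $\mathrm{ML}^*(B)=\mathrm{ML}(B)$

## 1. The automorphisms $\varphi_f$

Let $k$ be a field and let $B$ be an integral domain that is a $k$-algebra. These are the only standing assumptions: $k$ need not be algebraically closed, its characteristic is arbitrary, and $B$ need not be finitely generated.

**Definition (exponential map).** An exponential map on $B$ is a $k$-algebra homomorphism $\varphi=\varphi_U:B\to B[U]$ into the polynomial ring in one variable such that

1. $\varepsilon_0\circ\varphi_U=\mathrm{id}_B$, where $\varepsilon_0:B[U]\to B$ is evaluation at $U=0$;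
2. $\varphi_V\circ\varphi_U=\varphi_{U+V}$, where $\varphi_V$ is extended to $B[U]\to B[U,V]$ by $\varphi_V(U)=U$.

Its ring of invariants is $B^\varphi=\{b\in B:\varphi(b)=b\}$. We call $\varphi$ nontrivial if $B^\varphi\ne B$. The set of all exponential maps on $B$ is $\mathrm{EXP}(B)$.

We write $\varphi_U(b)=\sum_i b_iU^i$. The first condition says $b_0=b$. The second, applied to $b$, says
$$\sum_i\varphi_V(b_i)\,U^i=\sum_i b_i\,(U+V)^i\qquad\text{in }B[U,V].\tag{1}$$

For example, on $k[x,y]$ the rule $x\mapsto x$, $y\mapsto y+xU$ is an exponential map: applying it twice gives $y\mapsto (y+xV)+xU=y+x(U+V)$. Its ring of invariants is $k[x]$, because a polynomial $b$ of $y$-degree $m$ with leading coefficient $b_m(x)$ goes to $b(x,y+xU)$, whose $U^m$-coefficient is $x^mb_m(x)\neq0$; so $b$ is fixed only if $m=0$.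

Here is the construction on which the talk turns. For $f\in B$ let
$$\varphi_f(b)=\sum_i b_if^i$$
be the value of $\varphi_U(b)$ at $U=f$. This is a $k$-algebra endomorphism of $B$, being $\varphi$ followed by an evaluation. When $f$ is an invariant of $\varphi$ itself, it is an automorphism.

**Lemma 1.** If $f,g\in B^\varphi$, then $\varphi_g\varphi_f=\varphi_{f+g}$. Hence $\varphi_f\in\mathrm{Aut}_k(B)$, with inverse $\varphi_{-f}$.

*Proof.* The map $\varphi_g$ is a $k$-algebra endomorphism, and $\varphi_g(f)=f$ because $f$ is invariant. So
$$\varphi_g(\varphi_f(b))=\varphi_g\Big(\sum_i b_if^i\Big)=\sum_i\varphi_g(b_i)f^i .$$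
By (1) with $V=g$ and $U=f$ the right side is $\sum_i b_i(f+g)^i=\varphi_{f+g}(b)$. Since $\varphi_0=\mathrm{id}$ and $-f\in B^\varphi$, the maps $\varphi_f$ and $\varphi_{-f}$ are inverse to each other. $\square$

**Definition (the group $G$).** $G\subseteq\mathrm{Aut}_k(B)$ is the subgroup generated by all $\varphi_f$ with $\varphi\in\mathrm{EXP}(B)$ and $f\in B^\varphi$.

In the example above, $f\in k[x]$ gives $\varphi_f:y\mapsto y+xf(x)$. On the same ring, the exponential map $x\mapsto x+U$, $y\mapsto y$ has invariants $k[y]$ and gives all automorphisms $x\mapsto x+f(y)$, $y\mapsto y$.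

What is this for? Suppose a subring $R$ of $B$ is carried into itself by every element of $G$, and suppose some $r\in R$ is moved by some $\varphi$. Pick one $f\in B^\varphi$. Then also $f^2,f^3,\dots\in B^\varphi$, so $R$ contains all the samples
$$\varphi_{1}(r),\ \varphi_{f}(r),\ \varphi_{f^2}(r),\ \varphi_{f^3}(r),\ \dots$$
of the polynomial $\varphi_U(r)$. We shall see that these samples, all lying in $R$, determine $f$ up to finitely many choices: $f$ is algebraic over $R$. So an $R$ with one moved element must, up to algebraic closure, contain all of $B^\varphi$, and then $R$ is too large. This settles a comparison between two invariants of $B$.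

## 2. Slices, $\mathrm{ML}(B)$ and $\mathrm{ML}^*(B)$

**Definition (slice).** A slice of $\delta\in\mathrm{EXP}(B)$ is an element $s\in B$ with $\delta(s)=s+U$. The set of $\delta\in\mathrm{EXP}(B)$ that admit a slice is $\mathrm{EXP}^*(B)$.

A map with a slice is nontrivial, since it moves $s$. On $k[x,y]$ the map $x\mapsto x$, $y\mapsto y+U$ has the slice $y$. The map $x\mapsto x$, $y\mapsto y+xU$ has none: modulo $x$ it becomes the identity, so a slice $s$ would give $\bar s=\bar s+U$ in $k[y][U]$.

**Definition (the two invariants).**
$$\mathrm{ML}(B)=\bigcap_{\delta\in\mathrm{EXP}(B)}B^\delta,\qquad \mathrm{ML}^*(B)=\bigcap_{\delta\in\mathrm{EXP}^*(B)}B^\delta,$$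
with $\mathrm{ML}^*(B)=B$ if $\mathrm{EXP}^*(B)=\emptyset$.

The first is the Makar-Limanov invariant. The second intersects fewer rings, so always $\mathrm{ML}(B)\subseteq\mathrm{ML}^*(B)$.

For $B=k[x,y]$ the maps $y\mapsto y+U$ and $x\mapsto x+U$ have slices and invariants $k[x]$ and $k[y]$, so both invariants equal $k$. For $B=k[x,x^{-1},y]$ the map $y\mapsto y+U$ has a slice and invariants $k[x,x^{-1}]$. On the other hand, if $b$ is a unit of $B$, then $\varphi(b)$ is a unit of $B[U]$, so it has $U$-degree $0$ and $\varphi(b)=b$. Hence every exponential map fixes $x$ and $x^{-1}$, and $\mathrm{ML}(B)=\mathrm{ML}^*(B)=k[x,x^{-1}]$.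

The question, with the source P.M.S.Sai Krishna, "An Algebraic characterization of the affine three space in arbitrary characteristic", arXiv:2308.05424 (2023), is this. Let $B$ be an affine domain over an algebraically closed field $k$ of arbitrary characteristic, and suppose $\mathrm{ML}^*(B)\ne B$. Is $\mathrm{ML}^*(B)=\mathrm{ML}(B)$? In words: as soon as one exponential map has a slice, do those with slices already cut out everything that all exponential maps cut out? The following cases are known, each under the hypothesis $\mathrm{ML}^*(B)\neq B$: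

- $k$ algebraically closed of characteristic zero, $B$ an affine $k$-domain;
- arbitrary characteristic, $B$ an affine $k$-domain with $\mathrm{tr.deg}_kB=2$;
- $k$ algebraically closed, $B$ an affine UFD over $k$ with $\mathrm{tr.deg}_kB=3$.

The answer is yes in general. To state it we need one more notion.

**Definition (algebraically closed subring).** A subring $R\subseteq B$ is algebraically closed in $B$ if every element of $B$ that is algebraic over $R$, that is, a root of a nonzero polynomial with coefficients in $R$, lies in $R$.

For example, $k[x]$ is algebraically closed in $k[x,y]$, while $k[x^2]$ is not algebraically closed in $k[x]$. Being algebraic over $R$ is the same as being algebraic over $\mathrm{Frac}\,R\subseteq\mathrm{Frac}\,B$, by clearing denominators.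

**Theorem A.** Let $R\subsetneq B$ be a proper $k$-subalgebra that is algebraically closed in $B$ and satisfies $\alpha(R)\subseteq R$ for all $\alpha\in G$. Then $R\subseteq\mathrm{ML}(B)$.

**Theorem B.** If $\mathrm{ML}^*(B)\neq B$, then $\mathrm{ML}^*(B)=\mathrm{ML}(B)$. Thus always $\mathrm{ML}^*(B)\in\{\mathrm{ML}(B),B\}$.

**Theorem C.** Assume $\mathrm{ML}(B)\ne B$.

1. $\mathrm{ML}(B)$ is the largest proper $k$-subalgebra of $B$ that is $G$-stable and algebraically closed in $B$.
2. If $E\subseteq\mathrm{EXP}(B)$ is stable under conjugation by $G$ and contains a nontrivial exponential map, then $\bigcap_{\delta\in E}B^\delta=\mathrm{ML}(B)$. In particular, for every single nontrivial $\delta$, $\mathrm{ML}(B)=\bigcap_{\alpha\in G}\alpha(B^\delta)$.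
3. If $d=\mathrm{tr.deg}_{\mathrm{ML}(B)}B<\infty$, then for every nontrivial $\delta$ at most $d$ of the rings $\alpha(B^\delta)$, $\alpha\in G$, suffice in this intersection. In particular, if $\mathrm{ML}^*(B)\ne B$, then $\mathrm{ML}(B)$ is an intersection of at most $d$ rings of invariants of exponential maps with slices, all conjugate under $G$.
4. The hypothesis $\mathrm{ML}^*(B)\ne B$ in Theorem B cannot be dropped: over every field $k$ there is an affine normal domain of dimension $2$ with $\mathrm{ML}(B)\ne B=\mathrm{ML}^*(B)$.

Both conditions on $R$ in Theorem A matter. The subring $k[x]\subset k[x,y]$ is proper and algebraically closed but not contained in $\mathrm{ML}(k[x,y])=k$; it is not $G$-stable, since $x\mapsto x+y$, $y\mapsto y$ lies in $G$. In the other direction, let $\mathrm{char}\,k=2$ and $k[x^2]\subset k[x]$. Every automorphism of $k[x]$ has the form $x\mapsto ax+b$ and sends $x^2$ to $a^2x^2+b^2$, so $k[x^2]$ is proper and $G$-stable; but it is not contained in $\mathrm{ML}(k[x])=k$. It is not algebraically closed.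

## 3. Conjugation and transcendence degree

We need three facts: conjugates of exponential maps are exponential maps, rings of invariants are algebraically closed, and they are large.

**Lemma 2.** For $\alpha\in\mathrm{Aut}_k(B)$ and $\delta\in\mathrm{EXP}(B)$ let $\delta^\alpha=\alpha\circ\delta\circ\alpha^{-1}$, with $\alpha$ extended to $B[U]$ by $\alpha(U)=U$. Then $\delta^\alpha\in\mathrm{EXP}(B)$ and $B^{\delta^\alpha}=\alpha(B^\delta)$. If $s$ is a slice of $\delta$, then $\alpha(s)$ is a slice of $\delta^\alpha$.

*Proof.* Evaluation at $U=0$ commutes with $\alpha$, which gives condition 1. For condition 2, extend $\alpha$ to $B[U,V]$ by fixing $U$ and $V$; then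
$$\delta^\alpha_V\delta^\alpha_U=\alpha\delta_V\alpha^{-1}\alpha\delta_U\alpha^{-1}=\alpha\delta_V\delta_U\alpha^{-1}=\alpha\delta_{U+V}\alpha^{-1}=\delta^\alpha_{U+V}.$$
Next, $\delta^\alpha(b)=b$ if and only if $\delta(\alpha^{-1}(b))=\alpha^{-1}(b)$, that is, $\alpha^{-1}(b)\in B^\delta$. Finally $\delta^\alpha(\alpha(s))=\alpha(\delta(s))=\alpha(s+U)=\alpha(s)+U$. $\square$

**Lemma 3.** $B^\varphi$ is algebraically closed in $B$. Hence so is any intersection of rings of invariants.

*Proof.* Suppose $\sum_{i=0}^d a_ib^i=0$ with $a_i\in B^\varphi$, $d\ge1$, $a_d\ne0$. Applying $\varphi$ gives $\sum_i a_i\varphi(b)^i=0$. If $\varphi(b)$ had $U$-degree $m\ge1$ and leading coefficient $b_m$, then the terms with $i<d$ would have degree at most $m(d-1)<md$, so the coefficient of $U^{md}$ would be $a_db_m^d\ne0$, because $B$ is a domain. This is a contradiction, so $\varphi(b)=b_0=b$. If $b$ is algebraic over an intersection of algebraically closed subrings, it is algebraic over each of them, hence lies in each. $\square$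

This already settles transcendence degree $1$. Let $\mathrm{tr.deg}_kB=1$, let $\delta$ be nontrivial, and take $r\in B\setminus B^\delta$. By Lemma 3, $r$ is transcendental over $B^\delta$. If some $c\in B^\delta$ were transcendental over $k$, then $c,r$ would be algebraically independent over $k$, which is impossible. So $B^\delta$ is algebraic over $k\subseteq\mathrm{ML}(B)$, and since $\mathrm{ML}(B)$ is algebraically closed in $B$, we get $B^\delta\subseteq\mathrm{ML}(B)$. If $\mathrm{ML}^*(B)\neq B$, apply this to a $\delta$ with a slice: $\mathrm{ML}(B)\subseteq\mathrm{ML}^*(B)\subseteq B^\delta\subseteq\mathrm{ML}(B)$.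

**Lemma 4.** If $r\in B\setminus B^\varphi$, then $B$ is algebraic over $B^\varphi[r]$.

*Proof.* The purpose of the lemma is to say that $B$ has transcendence degree one over $B^\varphi$. We prove it by bounding the dimension of the space of elements whose image has bounded $U$-degree.

**Step 1: pass to a field of invariants.** Let $C=B^\varphi$, $K=\mathrm{Frac}\,C$ and $B_K=(C\setminus0)^{-1}B$. Since $\varphi$ fixes $C$, it extends to a $K$-algebra map $B_K\to B_K[U]$, $b/c\mapsto\varphi(b)/c$. Let $F_m\subseteq B_K$ be the set of elements whose image has $U$-degree at most $m$. It is a $K$-subspace, $\bigcup_mF_m=B_K$, and $F_mF_{m'}\subseteq F_{m+m'}$. If $b/c\in F_0$, then $\varphi(b)=b_0=b$, so $b\in C$. Thus $F_0=K$.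

**Step 2: leading coefficients are invariant.** Let $b\in B$ with $\deg_U\varphi(b)=m$. Compare coefficients of $U^m$ in (1). On the left it is $\varphi_V(b_m)$. On the right only $b_m(U+V)^m$ contributes, and its coefficient of $U^m$ is $b_m$. So $\varphi_V(b_m)=b_m$, that is, $b_m\in C$.

**Step 3: bound $\dim_KF_m$.** By Step 2, for $m\ge1$, taking the coefficient of $U^m$ is a $K$-linear map $F_m\to K$, with kernel $F_{m-1}$. So $\dim_KF_m\le\dim_KF_{m-1}+1$, and $\dim_KF_m\le m+1$ by induction from $F_0=K$.

**Step 4: count monomials.** Suppose $x,y\in B_K$ were algebraically independent over $K$. Both lie in some $F_e$ with $e\ge1$. For each $N$ the $\binom{N+2}{2}$ monomials $x^iy^j$ with $i+j\le N$ would be linearly independent over $K$ and lie in $F_{Ne}$, which has dimension at most $Ne+1$. For large $N$ the quadratic count exceeds the linear bound, a contradiction. So $\mathrm{tr.deg}_KB_K\le1$.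

**Step 5: conclude.** By Lemma 3, $r$ is transcendental over $C$, hence over $K$. Since $\mathrm{tr.deg}_KB_K\leq 1$, every element of $B$ is algebraic over $K(r)=\mathrm{Frac}\,C[r]$, hence over $C[r]$. $\square$

Why does transcendence degree $2$ not follow by counting too? Let $\mathrm{tr.deg}_kB=2$ and $R=\mathrm{ML}^*(B)\ne B$. If $R$ is algebraic over $k$, then $R\subseteq\mathrm{ML}(B)$ as before. Otherwise, for each $\delta$ with a slice, $R\subseteq B^\delta$ have the same transcendence degree $1$ and $R$ is algebraically closed, so $R=B^\delta$. All maps with slices have the same invariants $R$, and dimension alone does not exclude some $\varphi$ without a slice whose ring $B^\varphi$ is different. But Lemma 2 gives more: for $\alpha=\varphi_f$ with $f\in B^\varphi$ the conjugate $\delta^{\alpha}$ has a slice too, so $\varphi_f(R)=R$. The stability of $R$ under the $\varphi_f$ is what we must exploit.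

## 4. Sampling at constants, and why finite fields break it

Let $R$ be as in Theorem A, let $\varphi\in\mathrm{EXP}(B)$, and suppose some $r\in R$ is not in $B^\varphi$. Write
$$\varphi(r)=\sum_{i=0}^nr_iU^i,\qquad n\ge1,\ r_n\neq0.$$
We look for a contradiction. The simplest invariants of $\varphi$ are the constants $\lambda\in k$, which give $\varphi_\lambda(r)=\sum_ir_i\lambda^i\in R$.

If $k$ is infinite, take $n+1$ distinct $\lambda_0,\dots,\lambda_n\in k$. The Vandermonde matrix $(\lambda_j^i)$ is invertible over $k$, so each $r_i$ is a $k$-linear combination of the $\varphi_{\lambda_j}(r)$, and $r_i\in R$ for all $i$. By itself this is no contradiction: with $B=k[x,y]$, $R=k[x]$ and $\varphi:x\mapsto x+U$, $y\mapsto y$, the ring $R$ is stable under every $\varphi_\lambda$. One must use nonconstant invariants as well; here $\varphi_y(x)=x+y\notin R$.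

For infinite $k$ that is enough. Let $f\in B^\varphi$. Then $\varphi_f(r)=\sum_ir_if^i\in R$, so $f$ is a root of
$$\sum_{i=0}^nr_iT^i-\varphi_f(r)\in R[T],$$
a polynomial of degree $n\ge1$ with leading coefficient $r_n\ne0$. So $f$ is algebraic over $R$, hence $f\in R$. Thus $B^\varphi\subseteq R$, and Lemma 4 makes $B$ algebraic over $B^\varphi[r]\subseteq R$. Since $R$ is algebraically closed in $B$, this gives $B=R$, a contradiction.

Over a finite field this stops at the first step: there are too few constants to recover the coefficients $r_i$, and without knowing that $r_i\in R$ the polynomial above says nothing about $f$ over $R$. The failure can be total. Over $k=\mathbb F_q$ the rule $x\mapsto x$, $y\mapsto y+U^q-U$ is an exponential map on $k[x,y]$, because $(U+V)^q-(U+V)=(U^q-U)+(V^q-V)$. It is nontrivial, yet $\varphi_\lambda=\mathrm{id}$ for every $\lambda\in\mathbb F_q$.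

So we want many sample points, and the only ones at hand are built from $f$ itself, whose membership in $R$ is what we wish to prove. We know the samples $\varphi_{f^j}(r)$ to lie in $R$, but neither the sample points $f^j$ nor the coefficients $r_i$.

Try it in the smallest case, $\varphi(r)=r+r_1U$ with $r_1\neq0$, and set $\rho_j=\varphi_{f^j}(r)=r+r_1f^j\in R$. Then
$$\rho_1-\rho_0=r_1(f-1),\qquad\rho_2-\rho_1=r_1f(f-1),\qquad \frac{\rho_2-\rho_1}{\rho_1-\rho_0}=f\quad\text{if }f\ne1.$$
Three samples in $R$ recover $f$, with $r_1$ dropping out. The point is to view $j\mapsto\rho_j$ as a sum of geometric progressions with ratios $1$ and $f$. It satisfies a linear recurrence whose coefficients depend only on the ratios, and these coefficients can be solved for from the samples.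

## 5. The Hankel system: proof of Theorem A

Let $R$ be as in Theorem A and suppose $R\not\subseteq\mathrm{ML}(B)$. Then there are $\varphi\in\mathrm{EXP}(B)$ and $r\in R\setminus B^\varphi$. Write $\varphi(r)=\sum_{i=0}^nr_iU^i$ with $n\ge1$ and $r_n\ne0$.

**Claim.** $B^\varphi\subseteq R$.

**Step 1: separate the degenerate $f$.** This step makes sure that the ratios $f^i$ will be distinct. Let $f\in B^\varphi$. If $f=0$ or $f$ is a root of unity, then $f$ is algebraic over $k\subseteq R$, so $f\in R$. From now on $f$ is neither. Then the powers $f^i$, $i\ge0$, are nonzero and pairwise distinct, since $f^i=f^j$ with $i<j$ would give $f^{j-i}=1$ in the domain $B$.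

**Step 2: take samples in $R$.** For each $j\ge0$ we have $f^j\in B^\varphi$, so $\varphi_{f^j}\in G$, and by $G$-stability
$$\rho_j:=\varphi_{f^j}(r)=\sum_{i\in I}r_i\,(f^i)^j\in R,\qquad I=\{i:r_i\ne0\}.\tag{2}$$
Note that $n\in I$. Put $m=|I|\ge1$. As a function of $j$, the sample $\rho_j$ is a sum of $m$ geometric progressions with nonzero weights $r_i$ and distinct ratios $f^i$.

**Step 3: write the recurrence.** This step turns knowledge of the ratios into a relation among samples. Let
$$\prod_{i\in I}(T-f^i)=T^m-\sum_{b=0}^{m-1}c_bT^b,\qquad c_b\in B.\tag{3}$$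
For $i\in I$ the root $f^i$ satisfies $(f^i)^m=\sum_bc_b(f^i)^b$. Multiply by $r_i(f^i)^a$ and sum over $i\in I$. By (2),
$$\rho_{m+a}=\sum_{b=0}^{m-1}\rho_{a+b}\,c_b\qquad(0\le a\le m-1).\tag{4}$$
This is a linear system of $m$ equations for the $m$ unknowns $c_0,\dots,c_{m-1}$. All its known entries lie in $R$.

**Step 4: the system is nonsingular.** Its matrix is $H=(\rho_{a+b})_{0\le a,b<m}$. Let $W=(f^{ib})$, with rows indexed by $i\in I$ and columns by $0\le b<m$, and let $D=\mathrm{diag}(r_i)_{i\in I}$. The $(a,b)$ entry of $W^TDW$ is $\sum_{i\in I}f^{ia}\,r_i\,f^{ib}=\rho_{a+b}$, so $H=W^TDW$. Here $W$ is a Vandermonde matrix with the distinct nodes $f^i$, so $\det W\ne0$; and $\det D\ne0$ because $r_i\neq0$ for $i\in I$. Hence $\det H=(\det W)^2\det D\ne0$.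

**Step 5: solve over $\mathrm{Frac}\,R$.** Let $L=\mathrm{Frac}\,R\subseteq\mathrm{Frac}\,B$. The $c_b$ are the unique solution of (4) in $\mathrm{Frac}\,B$. By Cramer's rule they are quotients of determinants with entries in $R$, so $c_b\in L$ for all $b$.

**Step 6: conclude that $f\in R$.** By (3) the element $f^n$ is a root of the monic polynomial $T^m-\sum_bc_bT^b\in L[T]$, so $f^n$ is algebraic over $L$. Since $n\ge1$, $f$ is algebraic over $L$, hence over $R$. As $R$ is algebraically closed in $B$, $f\in R$. This proves the claim.

In the small case of Section 4 with $f\ne0$ not a root of unity, $I=\{0,1\}$ and $m=2$. (Here $r_0=r\ne0$ because $r$ is not invariant.) Then (3) gives $c_0=-f$ and $c_1=1+f$, and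
$$\det H=\rho_0\rho_2-\rho_1^2=(r+r_1)(r+r_1f^2)-(r+r_1f)^2=r\,r_1(f-1)^2,$$
in agreement with $\det H=(\det W)^2\det D$.

**Step 7: contradiction.** By the claim, $B^\varphi[r]\subseteq R$. By Lemma 4, $B$ is algebraic over $B^\varphi[r]$, hence over $R$. Since $R$ is algebraically closed in $B$, we get $B=R$, contrary to hypothesis. So $R\subseteq\mathrm{ML}(B)$, and Theorem A is proved. $\blacksquare$

## 6. $\mathrm{ML}^*(B)$ is stable under all automorphisms: proof of Theorem B

We check that $R=\mathrm{ML}^*(B)$ satisfies the hypotheses of Theorem A when it is not $B$.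

Let $R=\mathrm{ML}^*(B)\ne B$. Then $\mathrm{EXP}^*(B)\ne\emptyset$ and $R=\bigcap_{\delta\in\mathrm{EXP}^*(B)}B^\delta$. It is a proper $k$-subalgebra, and it is algebraically closed in $B$ by Lemma 3. Let $\alpha\in\mathrm{Aut}_k(B)$. By Lemma 2, conjugation $\delta\mapsto\delta^\alpha$ maps $\mathrm{EXP}^*(B)$ to itself, because slices go to slices, and it is a permutation with inverse $\delta\mapsto\delta^{\alpha^{-1}}$. Since $\alpha$ is bijective, it commutes with intersections, and
$$\alpha(R)=\bigcap_{\delta\in\mathrm{EXP}^*(B)}\alpha(B^\delta)=\bigcap_{\delta\in\mathrm{EXP}^*(B)}B^{\delta^\alpha}=R .$$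
In particular $R$ is $G$-stable. Theorem A gives $\mathrm{ML}^*(B)\subseteq\mathrm{ML}(B)$. The reverse inclusion always holds, so $\mathrm{ML}^*(B)=\mathrm{ML}(B)$. $\blacksquare$

In particular, the answer to the question is yes for every affine domain $B$ over an algebraically closed field of arbitrary characteristic.

## 7. $\mathrm{ML}(B)$ as an intersection of conjugate rings: Theorem C, parts 1 to 3

Assume $\mathrm{ML}(B)\ne B$.

**Part 1.** We show that $\mathrm{ML}(B)$ itself has the properties in Theorem A; that theorem then makes it the largest such subalgebra. It is proper by assumption and algebraically closed in $B$ by Lemma 3. If $b\in\mathrm{ML}(B)$, then $\varphi(b)=b$ for every $\varphi\in\mathrm{EXP}(B)$, so $\varphi_f(b)=b$ for every $f\in B^\varphi$. Thus the generators of $G$, and so all of $G$, fix $\mathrm{ML}(B)$ pointwise, and $\mathrm{ML}(B)$ is $G$-stable. By Theorem A every proper $k$-subalgebra that is $G$-stable and algebraically closed in $B$ is contained in $\mathrm{ML}(B)$.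

**Part 2.** We repeat the proof of Theorem B for a smaller family. Let $R=\bigcap_{\delta\in E}B^\delta$. It contains $\mathrm{ML}(B)$. It is proper because $E$ contains a nontrivial exponential map, and it is algebraically closed in $B$ by Lemma 3. For $\alpha\in G$, both $\delta\mapsto\delta^\alpha$ and its inverse $\delta\mapsto\delta^{\alpha^{-1}}$ preserve $E$, so $\alpha(R)=\bigcap_{\delta\in E}B^{\delta^\alpha}=R$ by Lemma 2. Theorem A gives $R\subseteq\mathrm{ML}(B)$, so $R=\mathrm{ML}(B)$.

For a single nontrivial $\delta$ take $E=\{\delta^\alpha:\alpha\in G\}$. It contains $\delta$, and it is stable under conjugation by $G$ because $(\delta^\alpha)^\beta=\delta^{\beta\alpha}$. Since $B^{\delta^\alpha}=\alpha(B^\delta)$, we get $\mathrm{ML}(B)=\bigcap_{\alpha\in G}\alpha(B^\delta)$.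

**Part 3.** We intersect one conjugate at a time and watch the transcendence degree drop. Let $d=\mathrm{tr.deg}_{\mathrm{ML}(B)}B<\infty$.

First, if $C\subsetneq C'$ are subrings of $B$ containing $\mathrm{ML}(B)$, both algebraically closed in $B$, then $\mathrm{tr.deg}_{\mathrm{ML}(B)}C<\mathrm{tr.deg}_{\mathrm{ML}(B)}C'$. Otherwise these finite degrees would be equal, so $C'$ would be algebraic over $C$, and then $C'=C$ because $C$ is algebraically closed in $B$.

Now let $\delta$ be nontrivial. Put $C_0=B$ and $C_1=B^\delta\subsetneq B$. For $i\geq 1$, as long as $C_i\ne\mathrm{ML}(B)$, not every $\alpha(B^\delta)$ contains $C_i$: otherwise part 2 would give $C_i\subseteq\mathrm{ML}(B)$. So there is $\alpha\in G$ with $C_i\not\subseteq\alpha(B^\delta)$, and we put $C_{i+1}=C_i\cap\alpha(B^\delta)\subsetneq C_i$. Each $C_i$ contains $\mathrm{ML}(B)$ and is algebraically closed in $B$ by Lemma 3, so the transcendence degree over $\mathrm{ML}(B)$ starts at $d$ and drops strictly at each step. Hence the process stops after at most $d$ steps, and it can stop only at $\mathrm{ML}(B)$. Each step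 uses one ring, so $\mathrm{ML}(B)$ is the intersection of at most $d$ of the rings $\alpha(B^\delta)$.

If $\mathrm{ML}^*(B)\ne B$, choose $\delta\in\mathrm{EXP}^*(B)$. It is nontrivial because it has a slice, and its conjugates have slices by Lemma 2. So the rings used are rings of invariants of exponential maps with slices, all conjugate under $G$. $\blacksquare$

For instance, on $B=k[x,y]$ take $\delta:x\mapsto x$, $y\mapsto y+xU$, with $B^\delta=k[x]$, and the element $\alpha:x\mapsto x+y$, $y\mapsto y$ of $G$. Then $\alpha(B^\delta)=k[x+y]$. If $p(x)=q(x+y)$, then the $y$-degree of the right side is $\deg q$, so $q$ is constant, and $k[x]\cap k[x+y]=k=\mathrm{ML}(B)$. Here $d=2$ and two rings suffice.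

## 8. The quadric cone $xy=z^2$: Theorem C, part 4

Over any field $k$ let $B=k[x,y,z]/(xy-z^2)$. We show that $B$ is an affine normal domain of dimension $2$ with $\mathrm{ML}(B)\ne B$ and $\mathrm{EXP}^*(B)=\emptyset$, so that $\mathrm{ML}^*(B)=B$.

**Step 1: realize $B$ inside $k[u,v]$.** Send $x\mapsto u^2$, $y\mapsto v^2$, $z\mapsto uv$. The ring $B$ is a free $k[x,y]$-module with basis $1,z$, and the map sends it onto $k[u^2,v^2]\oplus uv\,k[u^2,v^2]$, taking the $k$-basis $x^iy^j$, $x^iy^jz$ to the distinct monomials $u^{2i}v^{2j}$, $u^{2i+1}v^{2j+1}$. So the map is injective, and $B\cong k[u^2,v^2,uv]$ is the span of the monomials of even total degree. In particular $B$ is a domain, affine of dimension $2$.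

**Step 2: $\mathrm{ML}(B)\neq B$.** We exhibit a nontrivial exponential map:
$$x\mapsto x,\qquad z\mapsto z+xU,\qquad y\mapsto y+2zU+xU^2 .$$
It is well defined on $B$, since
$$x(y+2zU+xU^2)-(z+xU)^2=xy-z^2=0 .$$
At $U=0$ it is the identity. For the second condition check generators: $x$ is fixed, $z\mapsto z+xV+xU=z+x(U+V)$, and
$$y\mapsto(y+2zV+xV^2)+2(z+xV)U+xU^2=y+2z(U+V)+x(U+V)^2 .$$
It moves $z$ in every characteristic, because $x\neq0$ in $B$. So $\mathrm{ML}(B)\ne B$.

**Step 3: $B$ is normal.** We first show $B=k[u,v]\cap\mathrm{Frac}\,B$. Let $f\in k[u,v]\cap\mathrm{Frac}\,B$ and write $hf=g$ with $g,h\in B$, $h\ne0$. Decompose $f=f_{\rm even}+f_{\rm odd}$ by parity of the total degree. Since $g$ and $h$ are even, the odd part of $hf=g$ gives $hf_{\rm odd}=0$, so $f_{\rm odd}=0$ and $f\in B$. Now an element of $\mathrm{Frac}\,B$ integral over $B$ is integral over $k[u,v]$, which is a UFD and hence normal. So it lies in $k[u,v]\cap\mathrm{Frac}\,B=B$.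

**Step 4: a slice would make $B$ a polynomial ring.** Suppose $\delta\in\mathrm{EXP}^*(B)$ has the slice $s$, and let $A=B^\delta$. For $b\in B$ with $\delta_U(b)=\sum_ib_iU^i$ put
$$\pi(b)=\delta_U(b)|_{U=-s}=\sum_ib_i(-s)^i .$$
Then $\pi(b)\in A$: since $\delta_V(s)=s+V$, equation (1) at $U=-s-V$ gives
$$\delta_V(\pi(b))=\sum_i\delta_V(b_i)(-s-V)^i=\sum_ib_i\big((-s-V)+V\big)^i=\pi(b).$$
Next put $V=-s$ and $U=s$ in (1). The left side becomes $\sum_i\pi(b_i)s^i$ and the right side becomes $\sum_i b_i\cdot0^i=b_0=b$. So $b=\sum_i\pi(b_i)s^i\in A[s]$, and $B=A[s]$. Since $s\notin A$, Lemma 3 says that $s$ is transcendental over $A$. Thus $B$ is a polynomial ring in one variable over $A$.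

**Step 5: then $B$ would be regular.** From $B=A[s]$ we get $A\cong B/sB$, so $A$ is affine, and its transcendence degree over $k$ is $2-1=1$; so $A$ has dimension $1$. It is normal: an element of $\mathrm{Frac}\,A$ integral over $A$ lies in $\mathrm{Frac}\,B$ and is integral over $B$, so it lies in $B$ by Step 3; being algebraic over $A$, it lies in $A$ by Lemma 3. Hence $A$ is a Noetherian normal domain of dimension $1$, a Dedekind domain, and so regular. A polynomial ring over a regular ring is regular, so $B$ is regular.

**Step 6: but the vertex is singular.** Let $\mathfrak M=(x,y,z)\subset k[x,y,z]$ and let $\mathfrak m$ be its image in $B$. Since $xy-z^2\in\mathfrak M^2$,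
$$\mathfrak m/\mathfrak m^2\cong\mathfrak M/\big(\mathfrak M^2+(xy-z^2)\big)=\mathfrak M/\mathfrak M^2$$
has dimension $3$ over $k$. On the other hand $\dim B_{\mathfrak m}=2$, because every maximal ideal of an affine domain of dimension $2$ has height $2$. So $B_{\mathfrak m}$ is not regular, which contradicts Step 5.

Hence $\mathrm{EXP}^*(B)=\emptyset$, and $\mathrm{ML}^*(B)=B\ne\mathrm{ML}(B)$. This completes the proof of Theorem C. $\blacksquare$
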